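# Products of the Urysohn space: extension properties from two points to five

## 1. Extension properties, the Urysohn space, and product metrics

We fix the vocabulary first. An isometric embedding is a distance-preserving map; no surjectivity is required.

**Definition ($\mathcal C$-injective).** Let $\mathcal C$ be a class of metric spaces. A metric space $(X,d)$ is $\mathcal C$-injective if it is non-empty and for all $(Y,e),(Z,h)$ in $\mathcal C$ and all isometric embeddings $\phi\colon Y\to Z$ and $f\colon Y\to X$ there is an isometric embedding $G\colon Z\to X$ with $G\circ\phi=f$.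

So a copy of $Y$ inside $X$ can always be enlarged to a copy of $Z$. We write $\mathcal F$ for the class of all finite metric spaces and $\mathcal F_k$ for the class of metric spaces with at most $k$ points. Since $\mathcal F_k\subset\mathcal F_{k+1}\subset\mathcal F$, the property $\mathcal F_k$-injective gets stronger as $k$ grows, and $\mathcal F$-injective implies all of them.

*Example.* The line $\mathbb R$ is $\mathcal F_2$-injective: from any point we can go any distance. It is not $\mathcal F_3$-injective, because the pair $\{0,1\}$ cannot be enlarged to an equilateral triangle. The Euclidean plane is $\mathcal F_3$-injective: if $|c_1-c_2|\le\delta\le c_1+c_2$, the circles of radii $c_1,c_2$ around two points at distance $\delta>0$ meet. It is not $\mathcal F_4$-injective. The three points $(-1,0),(0,0),(1,0)$ together with an abstract point at distance $1$ from each of them form a metric space, but the only point of the plane at distance $1$ from both $(\pm1,0)$ is the origin, which is at distance $0$ from $(0,0)$.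

**Definition (Urysohn space).** $(\mathbb U,\rho)$ is the Urysohn universal metric space: the unique (up to isometry) separable complete $\mathcal F$-injective metric space.

*Example.* Let $p,q\in\mathbb U$ with $\rho(p,q)=2$. There is $m$ with $\rho(m,p)=\rho(m,q)=1$. Given $m$ and any $c\in(0,2]$, there is another midpoint $m'$ of $p,q$ with $\rho(m,m')=c$: the new triangles $(p,m,m')$ and $(q,m,m')$ have sides $1,1,c$, and $(p,q,m')$ has sides $2,1,1$, so the enlarged four-point space is a metric space. In these notes we use only the $\mathcal F$-injectivity of $\mathbb U$, never completeness or separability.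

**Definition (metric preserving function).** Following Borsík and Doboš, a function $F\colon[0,\infty)^n\to[0,\infty)$ is metric preserving if for all metric spaces $(X_1,d_1),\dots,(X_n,d_n)$ the formula
$$D(p,q)=F\bigl(d_1(p_1,q_1),\dots,d_n(p_n,q_n)\bigr)$$
is a metric on $X_1\times\dots\times X_n$. We call $D$ the $F$-product metric; for $n=2$ it is written $d_1\times_Fd_2$.

*Examples.* These include the $\ell^p$-products, $1\le p\le\infty$. Two others will serve us as tests.

* $F(s,t)=\min(s+t,1)$. If $a\le b+c$, then $\min(a,1)\le\min(b,1)+\min(c,1)$: if $b$ or $c$ is at least $1$ the right side is at least $1$, and otherwise it is $b+c\ge a$. So truncating the $\ell^1$-metric gives a metric.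
* $F(0,0)=0$, $F(s,t)=2$ if $0<s<1$, and $F(s,t)=1$ for all other $(s,t)\ne(0,0)$. All distances between distinct points lie in $\{1,2\}$, so the triangle inequality holds automatically. This $F$ is not monotone: $F(\tfrac12,1)=2>1=F(1,1)$.

By contrast $F(s,t)=s^2+t$ is not metric preserving. On $\mathbb R\times\mathbb R$ the points $(0,0),(1,0),(2,0)$ would have mutual distances $1,1,4$.

**Definition (monotone norm).** A monotone norm is a function $F\colon[0,\infty)^n\to[0,\infty)$ that is positively homogeneous of degree $1$, subadditive, nondecreasing in each coordinate, and positive off $0$.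

*Examples.* Every $\ell^p$-norm restricted to $[0,\infty)^n$ is one. The Euclidean norm $\sqrt{s^2-st+t^2}$ restricted to the quadrant is not: its value is $1$ at $(1,0)$ and $\sqrt3/2$ at $(1,\frac12)$. A monotone norm is metric preserving. Homogeneity gives $F(0)=2F(0)$, so $F(0)=0$; positivity off $0$ separates points; and if $r_i\le s_i+t_i$ for all $i$, then $F(r)\le F(s+t)\le F(s)+F(t)$.

**Definition ($E(A,\sigma)$).** For a finite set $A$ with a pseudometric $\sigma$, let $E(A,\sigma)$ be the set of functions $f\colon A\to[0,\infty)$ with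
$$|f(a)-f(b)|\le\sigma(a,b)\le f(a)+f(b)\qquad\text{for all }a,b\in A.$$

These are exactly the ways to prescribe the distances from one additional point to the points of $A$ without violating the triangle inequality.

*Example.* If $A=\{a\}$, then $E(A,\sigma)=[0,\infty)$. If $A=\{a,b\}$ and $\sigma(a,b)=\delta$, then $E(A,\sigma)$ is the set of pairs $(c_1,c_2)$ with $|c_1-c_2|\le\delta\le c_1+c_2$, a half-strip in the plane.

The next two lemmas turn injectivity into a statement about prescribed distances.

**Lemma 1 (one-point criterion).** A non-empty metric space $(W,D)$ is $\mathcal F_k$-injective if and only if for every $A\subset W$ with $1\le|A|\le k-1$ and every $f\in E(A,D)$ there is $z\in W$ with $D(z,a)=f(a)$ for all $a\in A$.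

*Proof.* Suppose $W$ is $\mathcal F_k$-injective, and let $A$, $f$ be given. If $f(a_0)=0$ for some $a_0$, the conditions read $f(a)\le D(a,a_0)\le f(a)$, so $z=a_0$ works. Otherwise $f>0$, and $A\sqcup\{z\}$ with $D(z,a)=f(a)$ is a metric space with at most $k$ points. Extend the inclusion $A\to W$ to it; the image of $z$ is the required point.

Conversely, let $\phi\colon Y\to Z$ and $f\colon Y\to W$ be isometric embeddings with $|Z|\le k$. View $Y$ as a subset of $Z$. If $Y=\emptyset\ne Z$, send a first point of $Z$ anywhere. From then on, suppose we have an isometric embedding $g\colon Y'\to W$ with $\emptyset\ne Y'\subsetneq Z$, and pick $x\in Z\setminus Y'$. The set $A=g(Y')$ has at most $k-1$ points, and $g(y)\mapsto h(x,y)$ lies in $E(A,D)$ by the triangle inequality in $Z$. The point $z$ given by the hypothesis is the image of $x$. After finitely many steps all of $Z$ is embedded. $\square$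

**Lemma 2 (prescribing distances in $\mathbb U$).** Let $x_1,\dots,x_m\in\mathbb U$, repetitions allowed, put $\sigma_{jk}=\rho(x_j,x_k)$, and let $f\in E(\{1,\dots,m\},\sigma)$. Then there is $z\in\mathbb U$ with $\rho(z,x_j)=f_j$ for all $j$.

*Proof.* If $x_j=x_k$, then $|f_j-f_k|\le0$, so $f_j=f_k$. Hence $f$ defines a function on the set $\{x_1,\dots,x_m\}$ which lies in $E$ of that set. Apply Lemma 1 to $\mathbb U$, which is $\mathcal F_{m+1}$-injective. $\square$

For points $p,q$ of a product $\prod X_i$ we write $s(p,q)=(d_i(p_i,q_i))_i\in[0,\infty)^n$ for their distance vector, so $D(p,q)=F(s(p,q))$. By Lemma 2, in $\mathbb U^n$ every vector of $[0,\infty)^n$ occurs as $s(z,p)$ for every given $p$. Inequalities $r\le s$ between vectors are coordinatewise, $|s|_1=\sum s_i$, and $e_i$ are the unit vectors.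

**Question.** Is there a metric preserving function $F\colon[0,\infty)^2\to[0,\infty)$ such that $(\mathbb U\times\mathbb U,\rho\times_F\rho)$ is $\mathcal F$-injective?

The question comes from Yoshito Ishiki, "Characterizations of Urysohn universal ultrametric spaces", arXiv:2303.17471 (2023).

## 2. Small configurations in $\mathbb U\times\mathbb U$ by hand

By Lemma 1 we may test sets $A$ of size $1,2,3,\dots$ in turn.

**One point.** For $F(s,t)=\min(s+t,1)$ no two points are at distance $2$, so $\mathcal F_2$-injectivity fails. We need $F$ to take all values.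

**Two points.** Let $F(s,t)=\sqrt{s+t}$. It is metric preserving, since $a\le b+c$ implies $\sqrt a\le\sqrt b+\sqrt c$, and it is onto. But two points $p\ne q$ have no midpoint. If $L=D(p,q)$ and $D(z,p)=D(z,q)=L/2$, then $|s(z,p)|_1=|s(z,q)|_1=L^2/4$, while the triangle inequalities in the two factors give $L^2=|s(p,q)|_1\le L^2/2$, which is impossible. So $\mathcal F_3$-injectivity fails. For an $\ell^p$-product, on the other hand, midpoints are easy: take a midpoint in each coordinate.

**Three points.** In the $\ell^p$-product take $w_0$, a point $w_1$ that differs from $w_0$ only in the first coordinate, by distance $1$, and a point $w_2$ that differs from $w_0$ only in the second coordinate, by distance $1$. Prescribe $f(w_0)=2$, $f(w_1)=f(w_2)=1$. Since $D(w_0,w_1)=D(w_0,w_2)=1$ and $D(w_1,w_2)\le2$, we have $f\in E$. Suppose $z$ realizes $f$, with distance vector $(\alpha,\beta)$ to $w_0$. The point $w_1$ has the same second coordinate as $w_0$, so the distance vector from $z$ to $w_1$ is $(\cdot,\beta)$, and $D(z,w_1)=1$ forces $\beta\le1$. In the same way $w_2$ gives $\alpha\le1$.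 If $1<p<\infty$, then $2^p=\alpha^p+\beta^p\le2$, a contradiction; if $p=\infty$, then $2=\max(\alpha,\beta)\le1$, a contradiction. So among the $\ell^p$-products only $p=1$ survives this test. For $p=1$ the prescription is met by $z=((w_1)_1,(w_2)_2)$: its distance vectors to $w_0,w_1,w_2$ are $(1,1),(0,1),(1,0)$.

**Four points.** The natural plan for the $\ell^1$-product is to work coordinate by coordinate. Write $D=\sigma^1+\sigma^2$ on $A$, where $\sigma^i$ is the contribution of coordinate $i$, and split the prescription as $f=\alpha^1+\alpha^2$ with $\alpha^i\in E(A,\sigma^i)$; then Lemma 2 produces each coordinate of $z$. Section 8 shows that this plan succeeds for $|A|\le3$. It stops at $|A|=4$. Take a rectangle $\{a,a'\}\times\{b,b'\}$ with both sides $1$, so that its diagonals are $2$, and prescribe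
$$f(a,b)=f(a',b')=2,\qquad f(a,b')=f(a',b)=3 .$$
On sides the values differ by $1$, on diagonals by $0$, and every sum of two values is at least $4$, so $f\in E$. If $z=(x,y)$ realized $f$, with $\alpha,\alpha'$ the distances from $x$ to $a,a'$ and $\beta,\beta'$ those from $y$ to $b,b'$, then
$$4=(\alpha+\beta)+(\alpha'+\beta')=(\alpha+\beta')+(\alpha'+\beta)=6 .$$
So the $\ell^1$-product is not $\mathcal F_5$-injective.

The identity just used belongs to $\ell^1$, but there is a way to see the contradiction that uses only order: $\alpha+\beta'>\alpha'+\beta'$ says $\alpha>\alpha'$, and $\alpha'+\beta>\alpha+\beta$ says $\alpha'>\alpha$. This reading works for any $F$ that is nondecreasing in the first variable. The gap is that a metric preserving $F$ need not be monotone: in the second example of Section 1, $F(\tfrac12,1)>F(1,1)$, so a larger value does not mean a larger argument. We must show that a weaker extension property already makes $F$ monotone, at least on the distance vectors that occur. This is possible, and three-point injectivity suffices.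

**Theorem 3.** Let $n\ge2$, let $F$ be metric preserving in $n$ variables, and let $X_1,\dots,X_n$ be metric spaces, each with at least two points. Then $\prod X_i$ with the $F$-product metric is not $\mathcal F_5$-injective, hence not $\mathcal F$-injective. In particular ($n=2$, $X_1=X_2=\mathbb U$), the answer to the Question is no.

**Theorem 4.** Let $n\ge2$, let $F$ be metric preserving in $n$ variables, and let $\mathbb U^n$ carry the $F$-product metric. Then $\mathbb U^n$ is

* $\mathcal F_2$-injective if and only if $F$ is onto $[0,\infty)$;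
* $\mathcal F_3$-injective if and only if $F$ is a monotone norm;
* $\mathcal F_4$-injective if and only if $F(s)=\sum_i\lambda_is_i$ for some constants $\lambda_i>0$;
* never $\mathcal F_k$-injective for $k\ge5$.

In particular the number $5$ in Theorem 3 is optimal: the $\ell^1$-product of copies of $\mathbb U$ is $\mathcal F_4$-injective.

## 3. Inequalities for metric preserving functions and the slope at zero

The purpose of this section is to collect what holds for every metric preserving $F$, and to extract from $F$ a homogeneous function $F_0$ to compare it with.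

**Lemma 5.** Let $F$ be metric preserving. Then $F(s)=0$ if and only if $s=0$. If for each $i$ every one of $r_i,s_i,t_i$ is at most the sum of the other two, then $F(r)\le F(s)+F(t)$. Consequently:

* (a) $F(s+t)\le F(s)+F(t)$;
* (b) $|F(s)-F(t)|\le F(|s-t|)$, where $|s-t|=(|s_i-t_i|)_i$;
* (c) if $k\ge2$ is an integer and $r\le ks$, then $F(r)\le kF(s)$.

*Proof.* Take all $X_i=\mathbb R^2$. Every vector $s$ is the distance vector of two points, and these are equal exactly when $s=0$; this gives the first claim. For the second, realize $(r_i,s_i,t_i)$ by a possibly degenerate triangle in $X_i$; the triangle inequality in $\prod X_i$ is the claim.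

(a) Use the triples $(s_i+t_i,s_i,t_i)$. (b) Use the triples $(s_i,t_i,|s_i-t_i|)$; they give both $F(s)\le F(t)+F(|s-t|)$ and $F(t)\le F(s)+F(|s-t|)$.

(c) For $k=2$ use the triples $(r_i,s_i,s_i)$, which are admissible because $r_i\le2s_i$. For $k\ge3$ put $r_i'=|r_i-s_i|$. Since $r_i-s_i\le(k-1)s_i$ and $s_i-r_i\le s_i\le(k-1)s_i$, we have $r'\le(k-1)s$. The triples $(r_i,r_i',s_i)$ are admissible, so by induction $F(r)\le F(r')+F(s)\le(k-1)F(s)+F(s)$. $\square$

Part (c) is a weak substitute for monotonicity. The factor $k=1$ is not available: in our non-monotone example $(\tfrac12,1)\le(1,1)$ but $F(\tfrac12,1)=2F(1,1)$. For a *homogeneous* function, however, (c) with $k=2$ is already monotonicity: if $r\le t=2\cdot\frac t2$, then $F(r)\le2F(\frac t2)=F(t)$. So we look for a homogeneous function near $F$.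

**Lemma 6.** For every $s$ the limit
$$F_0(s)=\lim_{\varepsilon\to0^+}\frac{F(\varepsilon s)}{\varepsilon}\in[0,\infty]$$
exists and equals $\sup_{\varepsilon>0}F(\varepsilon s)/\varepsilon$. In particular $F\le F_0$. Moreover $F_0(cs)=cF_0(s)$ for $c>0$, and $F_0(0)=0$.

*Proof.* Let $0<\delta<\varepsilon$ and $k=\lceil\varepsilon/\delta\rceil\ge2$. Since $\varepsilon s\le k\,\delta s$, Lemma 5(c) gives $F(\varepsilon s)\le kF(\delta s)\le(\varepsilon/\delta+1)F(\delta s)$, that is,
$$\frac{F(\varepsilon s)}\varepsilon\le\Bigl(1+\frac\delta\varepsilon\Bigr)\frac{F(\delta s)}\delta .$$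
Let $\delta\to0$ with $\varepsilon$ fixed: $F(\varepsilon s)/\varepsilon\le\liminf_{\delta\to0}F(\delta s)/\delta$. Taking the supremum over $\varepsilon$, we get $\sup\le\liminf\le\limsup\le\sup$, so the limit exists and equals the supremum. The choice $\varepsilon=1$ gives $F\le F_0$. For $c>0$, $F(\varepsilon cs)/\varepsilon=c\cdot F(\varepsilon c\,s)/(\varepsilon c)$, and $\varepsilon c\to0$; this is homogeneity. $F_0(0)=0$ since $F(0)=0$. $\square$

*Example.* For $F=\min(s+t,1)$ we get $F_0=s+t$. For $F=\sqrt{s+t}$ we get $F_0=\infty$ off $0$. In both cases $F\ne F_0$, and both failed an extension test in Section 2, on sets of one and two points respectively.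

## 4. Midpoints force $F$ to agree with its slope at zero

Here $\mathcal F_3$-injectivity enters. It gives midpoints, hence chains with arbitrarily short steps between any two points. Short steps are measured by $F_0$ up to a small error, and adding up along the chain transfers this to long distances.

**Proposition 7.** Let $n\ge1$, let $F$ be metric preserving in $n$ variables, and let $X_1,\dots,X_n$ be metric spaces with at least two points each. If $W=\prod X_i$ with the $F$-product metric $D$ is $\mathcal F_3$-injective, then $F_0$ is a finite monotone norm and $D(p,q)=F_0(s(p,q))$ for all $p,q\in W$.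

*Proof.*

**Step 1: chains.** This step produces short steps. For $p\ne q$ in $W$, the constant function $D(p,q)/2$ lies in $E(\{p,q\},D)$, so by Lemma 1 there is a midpoint; for $p=q$ the point itself serves. Iterating, for every $N=2^m$ and all $p,q$ with $L=D(p,q)$ there is a chain $p=p^0,p^1,\dots,p^N=q$ with $D(p^{j-1},p^j)=L/N$. Put $s^j=s(p^{j-1},p^j)$. Then
$$F(s^j)=L/N\quad\text{for all }j,\qquad s(p,q)\le\sum_{j=1}^Ns^j,\tag{1}$$
the second by the triangle inequality in each factor.

**Step 2: $\lambda_i:=F_0(e_i)$ is finite and positive.** This step excludes infinite slope. Fix $i$, choose $p,q\in W$ with $\Delta=d_i(p_i,q_i)>0$, let $L=D(p,q)$, and take the chain with $N=2^m$ steps. By (1), $\sum_js^j_i\ge\Delta$, so some $j$ has $s^j_i\ge\Delta/N$. Then $(\Delta/N)e_i\le s^j\le2s^j$, and Lemma 5(c) gives $F((\Delta/N)e_i)\le2F(s^j)=2L/N$, that is,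
$$\frac{F\bigl((\Delta/N)e_i\bigr)}{\Delta/N}\le\frac{2L}\Delta\qquad\text{for all }N=2^m .$$
As $m\to\infty$, the left side tends to $F_0(e_i)$ by Lemma 6. So $\lambda_i\le2L/\Delta<\infty$. Also $\lambda_i\ge F(e_i)>0$.

**Step 3: $F_0$ is a finite monotone norm.** By Lemma 5(a) and Lemma 6,
$$F(s)\le\sum_iF(s_ie_i)\le\sum_iF_0(s_ie_i)=\sum_i\lambda_is_i .$$
Combined with Lemma 5(b) this gives $|F(s)-F(t)|\le\sum_i\lambda_i|s_i-t_i|$. For $\varepsilon>0$ let $F_\varepsilon(s)=F(\varepsilon s)/\varepsilon$. Rescaling shows that each $F_\varepsilon$ satisfies the same two bounds, with the same constants $\lambda_i$, and also (a) and (c). All of these pass to the pointwise limit $F_0$. So $F_0$ is finite, Lipschitz and subadditive. It is homogeneous by Lemma 6. If $r\le t$, then $r\le2(t/2)$, so (c) for $F_0$ gives $F_0(r)\le2F_0(t/2)=F_0(t)$; thus $F_0$ is nondecreasing. Finally $F_0\ge F>0$ off $0$.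

**Step 4: near $0$, $F$ is almost $F_0$, uniformly in direction.** This is needed because we cannot control the directions of the steps $s^j$. Let $S=\{s\in[0,\infty)^n:|s|_1=1\}$, a compact set. The function $F_0$ is continuous and positive on $S$, so $F_0\ge c$ there for some $c>0$. We claim $F_\varepsilon\to F_0$ uniformly on $S$. Let $\Lambda=\max_i\lambda_i$. Given $\gamma>0$, choose a finite $T\subset S$ such that every $s\in S$ has some $t\in T$ with $|s_1-t_1|+\dots+|s_n-t_n|\le\gamma$. By the Lipschitz bounds of Step 3,
$$|F_\varepsilon(s)-F_0(s)|\le2\Lambda\gamma+\max_{t\in T}|F_\varepsilon(t)-F_0(t)| ,$$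
and the last term tends to $0$ with $\varepsilon$. Since $\gamma$ was arbitrary, the claim follows.

Hence for every $\eta\in(0,1)$ there is $\varepsilon_0>0$ with $F_\varepsilon\ge F_0-\eta c$ on $S$ for $0<\varepsilon\le\varepsilon_0$. For $0<|s|_1\le\varepsilon_0$ this gives
$$F(s)=|s|_1F_{|s|_1}\Bigl(\frac s{|s|_1}\Bigr)\ge|s|_1\Bigl(F_0\Bigl(\frac s{|s|_1}\Bigr)-\eta c\Bigr)\ge(1-\eta)\,|s|_1F_0\Bigl(\frac s{|s|_1}\Bigr)=(1-\eta)F_0(s).\tag{2}$$

**Step 5: equality on distance vectors.** Let $p,q\in W$ and $L=D(p,q)$; we may assume $p\ne q$. Fix $\eta\in(0,1)$, take $\varepsilon_0$ from Step 4, and let $\theta=\varepsilon_0/n$. Take a chain with $N=2^m>2L/\min_iF(\theta e_i)$ steps. Every $s^j_i<\theta$: otherwise $\theta e_i\le s^j\le2s^j$, and (c) would give $F(\theta e_i)\le2F(s^j)=2L/N<F(\theta e_i)$. So $|s^j|_1\le\varepsilon_0$, and $s^j\ne0$ because $F(s^j)=L/N>0$. By (2), $(1-\eta)F_0(s^j)\le F(s^j)=L/N$ for all $j$. Using (1) and that $F_0$ is nondecreasing and subadditive,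
$$F_0(s(p,q))\le F_0\Bigl(\sum_js^j\Bigr)\le\sum_jF_0(s^j)\le\frac L{1-\eta}.$$
Let $\eta\to0$: $F_0(s(p,q))\le L=F(s(p,q))$. The reverse inequality is Lemma 6. $\square$

## 5. The rectangle in a product: proof of Theorem 3

Suppose $W=\prod X_i$ is $\mathcal F_5$-injective. Then it is $\mathcal F_3$-injective, so Proposition 7 gives $D(p,q)=F_0(s(p,q))$, where $F_0$ is nondecreasing in each coordinate and $\lambda_i=F_0(e_i)>0$.

**Step 1: the four points.** Choose $a\ne a'$ in $X_1$ and $b\ne b'$ in $X_2$, fix the remaining coordinates $v$, and put $s=d_1(a,a')$, $t=d_2(b,b')$. Consider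
$$w_{ab}=(a,b,v),\quad w_{ab'}=(a,b',v),\quad w_{a'b}=(a',b,v),\quad w_{a'b'}=(a',b',v).$$
Their distances are $\lambda_1s$ if only the first coordinates differ, $\lambda_2t$ if only the second coordinates differ, and $\kappa=F_0(s,t,0,\dots,0)$ for the two diagonals. By monotonicity $\kappa\ge\max(\lambda_1s,\lambda_2t)$.

**Step 2: a prescription that favors one diagonal.** Let $\eta=\min(\lambda_1s,\lambda_2t)>0$ and
$$f(w_{ab})=f(w_{a'b'})=\kappa,\qquad f(w_{ab'})=f(w_{a'b})=\kappa+\eta .$$
Then $f\in E$. On each diagonal the two values are equal. On each side they differ by $\eta\le\min(\lambda_1s,\lambda_2t)$, which is at most the length of the side. Every sum of two values is at least $2\kappa$, hence at least every distance.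

**Step 3: no point realizes it.** By Lemma 1 with $k=5$ there is $z=(x,y,u)\in W$ with $D(z,\cdot)=f$ on the four points. Put $\alpha=d_1(x,a)$, $\alpha'=d_1(x,a')$, $\beta=d_2(y,b)$, $\beta'=d_2(y,b')$, let $\zeta$ be the vector of distances from $u$ to $v$, and let $\Phi(\xi,\upsilon)=F_0(\xi,\upsilon,\zeta)$. This $\Phi$ is nondecreasing in each variable, and
$$\Phi(\alpha,\beta)=\Phi(\alpha',\beta')=\kappa,\qquad\Phi(\alpha,\beta')=\Phi(\alpha',\beta)=\kappa+\eta .$$
From $\Phi(\alpha,\beta')>\Phi(\alpha',\beta')$ we get $\alpha>\alpha'$, for $\alpha\le\alpha'$ would give the opposite weak inequality. From $\Phi(\alpha',\beta)>\Phi(\alpha,\beta)$ we get $\alpha'>\alpha$ in the same way. This is a contradiction, so $W$ is not $\mathcal F_5$-injective. Since $\mathcal F_5\subset\mathcal F$, it is not $\mathcal F$-injective. The space $\mathbb U$ has at least two points, so no metric preserving $F$ makes $(\mathbb U\times\mathbb U,\rho\times_F\rho)$ an $\mathcal F$-injective space. $\square$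

**Corollary 8.** No $\mathcal F$-injective space, in particular not $\mathbb U$ itself, is isometric to an $F$-product of $n\ge2$ metric spaces with at least two points each.

Indeed $\mathcal F$-injectivity is invariant under isometry. The two-point hypothesis cannot be dropped: with $F(a,b)=a+b$, the space $\mathbb U\times\{\mathrm{pt}\}$ is isometric to $\mathbb U$.

## 6. Two and three points: surjective $F$ and monotone norms

We now prove Theorem 4. The case $k\ge5$ follows from Theorem 3, since $\mathcal F_k$-injectivity implies $\mathcal F_5$-injectivity.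

**The case $k=2$.** By Lemma 1 the condition is that for each $p\in\mathbb U^n$ and each $c\ge0$ there is $z$ with $F(s(z,p))=c$. Every vector in $[0,\infty)^n$ occurs as $s(z,p)$, so this says that $F$ is onto $[0,\infty)$.

**The case $k=3$, necessity.** Every vector of $[0,\infty)^n$ equals $s(p,q)$ for some $p,q\in\mathbb U^n$. So Proposition 7 gives $F=F_0$ everywhere, and $F_0$ is a monotone norm.

**The case $k=3$, sufficiency.** The purpose is to place a point at prescribed distances from one or two given points; scaling does it. Let $F$ be a monotone norm. It is onto, since $F(te_1)=tF(e_1)$ and $F(e_1)>0$, so one-point sets are covered by the case $k=2$. Let $p\ne q$, $s=s(p,q)$, $\delta=F(s)>0$, and $|c_1-c_2|\le\delta\le c_1+c_2$. In each coordinate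
$$\Bigl|\frac{c_1}\delta s_i-\frac{c_2}\delta s_i\Bigr|\le s_i\le\frac{c_1}\delta s_i+\frac{c_2}\delta s_i ,$$
so Lemma 2 gives $z_i\in\mathbb U$ at distances $\frac{c_1}\delta s_i$ and $\frac{c_2}\delta s_i$ from $p_i$ and $q_i$. Then $D(z,p)=F(\frac{c_1}\delta s)=c_1$ and $D(z,q)=F(\frac{c_2}\delta s)=c_2$. By Lemma 1, $\mathbb U^n$ is $\mathcal F_3$-injective.

## 7. The three-point test forces a weighted $\ell^1$-norm

This section proves necessity for $k=4$. The tool is the test of Section 2: a point $z$ at distance $2$ from $w_0$ which can be brought to distance $1$ either by changing one group of coordinates or by changing another. A supporting functional of the norm at $s(z,w_0)$ turns this into equalities.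

Assume $\mathbb U^n$ is $\mathcal F_4$-injective. By the case $k=3$, $F$ is a monotone norm. Put $\lambda_i=F(e_i)>0$ and $\ell(s)=\sum_i\lambda_is_i$; by subadditivity and homogeneity $F\le\ell$. We show by induction on $j$ that $F=\ell$ on vectors supported on coordinates $1,\dots,j$. For $j=1$ this is homogeneity. Assume it for some $j<n$.

**Step 1: the test configuration.** Choose $w_0,w_1,w_2\in\mathbb U^n$ so that $w_1$ differs from $w_0$ exactly in the coordinates $i\le j$, by distance $1/(j\lambda_i)$ in coordinate $i$, and $w_2$ differs from $w_0$ exactly in coordinate $j+1$, by distance $1/\lambda_{j+1}$. By the induction hypothesis $D(w_0,w_1)=\sum_{i\le j}\lambda_i\cdot\frac1{j\lambda_i}=1$. Also $D(w_0,w_2)=1$, and so $D(w_1,w_2)\le2$. The three points are distinct, and $f(w_0)=2$, $f(w_1)=f(w_2)=1$ lies in $E$. Lemma 1 gives $z$ realizing $f$. Let $u,u',u''$ be its distance vectors to $w_0,w_1,w_2$. Thus $F(u)=2$, $F(u')=F(u'')=1$, and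
$$u'_i=u_i\ (i>j),\quad|u_i-u_i'|\le\frac1{j\lambda_i}\ (i\le j),\qquad u''_i=u_i\ (i\ne j+1),\quad|u_{j+1}-u''_{j+1}|\le\frac1{\lambda_{j+1}} .$$

**Step 2: a nonnegative supporting functional.** We want $g\ge0$ in $\mathbb R^n$ with $g\cdot v\le F(v)$ for all $v\ge0$ and $g\cdot u=F(u)$. Write $|v|=(|v_i|)_i$ for $v\in\mathbb R^n$. Then $\|v\|=F(|v|)$ is a norm on $\mathbb R^n$: homogeneity and positivity are clear, and $F(|v+w|)\le F(|v|+|w|)\le F(|v|)+F(|w|)$ because $F$ is nondecreasing and subadditive. By the Hahn–Banach theorem there is $h\in\mathbb R^n$ with $h\cdot u=\|u\|=F(u)$ and $h\cdot v\le\|v\|$ for all $v\in\mathbb R^n$. Let $g_i=|h_i|$. For $v\ge0$ flip the sign of $v_i$ wherever $h_i<0$; the result $\hat v$ satisfies $g\cdot v=h\cdot\hat v\le\|\hat v\|=F(v)$. Moreover $g\cdot u\ge h\cdot u=F(u)$ since $u\ge0$, so $g\cdot u=F(u)$. Taking $v=e_i$ gives $0\le g_i\le\lambda_i$.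

**Step 3: equality throughout.** Since $F(u')\ge g\cdot u'$ and $F(u'')\ge g\cdot u''$,
$$1=F(u)-F(u')\le g\cdot(u-u')\le\sum_{i\le j}\frac{g_i}{j\lambda_i}\le1,\qquad1=F(u)-F(u'')\le g\cdot(u-u'')\le\frac{g_{j+1}}{\lambda_{j+1}}\le1 .$$
Each $g_i/\lambda_i$ is at most $1$, so equality forces $g_i=\lambda_i$ for all $i\le j+1$. For $v\ge0$ supported on the first $j+1$ coordinates, $F(v)\ge g\cdot v=\ell(v)\ge F(v)$. This completes the induction, and $j=n$ gives $F=\ell$. $\square$

## 8. Splitting a prescription on three points

It remains to prove sufficiency for $k=4$. Let $F(s)=\sum_i\lambda_is_i$ with $\lambda_i>0$, a monotone norm. Let $w_1,w_2,w_3\in\mathbb U^n$, repetitions allowed; this also covers sets with fewer than three points. On $\{1,2,3\}$ put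
$$\sigma^i_{jk}=\lambda_i\,\rho\bigl((w_j)_i,(w_k)_i\bigr),\qquad D=\sum_i\sigma^i ,$$
all pseudometrics.

**Lemma 9.** Let $\sigma^1,\dots,\sigma^n$ be pseudometrics on $\{1,2,3\}$ with sum $D$. Every $f\in E(D)$ can be written $f=\sum_i\alpha^i$ with $\alpha^i\in E(\sigma^i)$.

*Lemma 9 suffices.* Since $\alpha^i/\lambda_i\in E(\sigma^i/\lambda_i)$, Lemma 2 gives $z_i\in\mathbb U$ with $\rho(z_i,(w_j)_i)=\alpha^i_j/\lambda_i$ for $j=1,2,3$. Then $D(z,w_j)=\sum_i\lambda_i\cdot\alpha^i_j/\lambda_i=f_j$, and Lemma 1 gives $\mathcal F_4$-injectivity.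

The idea of the proof is to choose coordinates in which the relevant part of $E(\sigma)$ is a rectangle whose side lengths depend linearly on $\sigma$; then a point of the rectangle for $D$ splits proportionally.

*Proof of Lemma 9.*

**Step 1: linear coordinates.** For a pseudometric $\sigma$ on $\{1,2,3\}$ put
$$l_j(\sigma)=\tfrac12(\sigma_{jk}+\sigma_{jm}-\sigma_{km})\ge0,\qquad\{j,k,m\}=\{1,2,3\}.$$
This is linear in $\sigma$, and $l_j+l_k=\sigma_{jk}$. For example, $\sigma_{12}=3$, $\sigma_{13}=4$, $\sigma_{23}=5$ gives $l=(1,2,3)$. Write $f=l+v$. Then $f_j+f_k\ge\sigma_{jk}$ becomes $v_j+v_k\ge0$, and $f_j-f_k\le\sigma_{jk}=l_j+l_k$ becomes $v_j-v_k\le2l_k$. So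
$$f\in E(\sigma)\iff v_j+v_k\ge0\ \text{ and }\ v_j-v_k\le2l_k\quad\text{for all }j\ne k.\tag{3}$$
Nonnegativity of $f$ need not be listed: it follows from $f_j+f_k\ge\sigma_{jk}\ge|f_j-f_k|$.

**Step 2: the tight face is a rectangle.** For $P,Q\in\mathbb R$ let
$$v(P,Q)=\Bigl(\frac{P+Q}2,\ \frac{P-Q}2,\ \frac{Q-P}2\Bigr);$$
these are exactly the vectors with $v_2+v_3=0$, and $P=v_1+v_2$, $Q=v_1+v_3$. We claim
$$l(\sigma)+v(P,Q)\in E(\sigma)\iff0\le P\le2l_3\ \text{ and }\ 0\le Q\le2l_2.\tag{4}$$
We have
$$v_1+v_2=P,\quad v_1+v_3=Q,\quad v_2+v_3=0,\quad v_1-v_2=Q,\quad v_1-v_3=P,\quad v_2-v_3=P-Q .$$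
So (3) requires $P\ge0$, $Q\ge0$, $Q\le2l_2$ and $P\le2l_3$. Given these, the remaining requirements $-Q\le2l_1$, $-P\le2l_1$, $P-Q\le2l_3$ and $Q-P\le2l_2$ hold automatically.

**Step 3: reduce to the tight face.** Let $f\in E(D)$ and $\tau=\frac12\min_{j\ne k}(f_j+f_k-D_{jk})\ge0$. Then $f'=f-\tau(1,1,1)$ has the same differences as $f$, and $f'_j+f'_k\ge D_{jk}$ with equality for some pair. So $f'\in E(D)$, nonnegativity being automatic as in Step 1. After relabelling the points, $f'_2+f'_3=D_{23}$. With $v=f'-l(D)$ this says $v_2+v_3=0$, so $v=v(P,Q)$ with $P=v_1+v_2$ and $Q=v_1+v_3$.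

**Step 4: split proportionally.** By (4) for $D$ there are $\theta,\varphi\in[0,1]$ with $P=2\theta\,l_3(D)$ and $Q=2\varphi\,l_2(D)$. Put
$$\alpha^i=l(\sigma^i)+v\bigl(2\theta\,l_3(\sigma^i),\,2\varphi\,l_2(\sigma^i)\bigr).$$
By (4) for $\sigma^i$, $\alpha^i\in E(\sigma^i)$. Since $l$ and $v(\cdot,\cdot)$ are linear and $\sum_i\sigma^i=D$, we get $\sum_i\alpha^i=l(D)+v(P,Q)=f'$. Finally replace $\alpha^1$ by $\alpha^1+\tau(1,1,1)$. This stays in $E(\sigma^1)$, since differences do not change and sums do not decrease, and now $\sum_i\alpha^i=f$. $\square$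

*Check on the test of Section 2.* Take the unweighted $\ell^1$-product and number the points $w_0,w_1,w_2$ there as $1,2,3$. Then $D_{12}=D_{13}=1$, $D_{23}=2$, $f=(2,1,1)$, and $f_2+f_3=D_{23}$ is already tight, so $\tau=0$. We find $l(D)=(0,1,1)$, $v=(2,0,0)$, $P=Q=2$, $\theta=\varphi=1$. The first coordinate has $\sigma^1_{12}=\sigma^1_{23}=1$, $\sigma^1_{13}=0$, so $l(\sigma^1)=(0,1,0)$ and
$$\alpha^1=(0,1,0)+v(0,2)=(0,1,0)+(1,-1,1)=(1,0,1).$$
Hence the first coordinate of $z$ is at distance $0$ from that of $w_1$, which is the point $z$ found by hand.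

With Lemma 9 all cases of Theorem 4 are proved. For four points no such splitting can exist in general: by Theorem 3 the rectangle of Section 5 carries a prescription that no point of the product realizes, whatever $F$ is, provided $F$ has passed the three-point test that makes it a monotone norm.
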